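\title{Fulton's conjecture on isotropic subbundles in algebraic cobordism}

\begin{abstract}
Fulton's conjecture for a homology theory with Chern classes asserts that the normalized top Chern class $\sqrt h(\Lambda)c_n(\Lambda)$ of a positive maximal isotropic subbundle $\Lambda$ of an $SO(2n)$-bundle does not depend on $\Lambda$. We prove it for Levine--Morel algebraic cobordism with rational coefficients. After a projective surjective base change, two maximal isotropic subbundles are joined by a chain in which neighbors share a subbundle of rank $n-1$; the normalized class changes by a sign at each step, and the resulting equality descends by push-forward. For quasi-projective schemes we extend the result to every oriented Borel--Moore homology theory in which $2$ is invertible and to integral Chow groups, we classify the multiplicative normalizations for which the statement holds, and we show that none exists for integral cobordism.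
\end{abstract}

\section{The question and the result}\label{sec:intro}

Schemes are schemes over $\mathbb C$, taken in the category on which the homology theory under discussion is defined. In Sections~\ref{sec:chern}--\ref{sec:descent} we form only projective bundles and closed subschemes; in Sections~\ref{sec:general} and~\ref{sec:classification} all schemes are quasi-projective. A subbundle of a vector bundle is a subsheaf with locally free quotient, and $V(x)$ denotes the fiber of a vector bundle $V$ at a point $x$.

\subsection{Maximal isotropic subbundles}

Let $F$ be a vector bundle of rank $2n$ on a scheme $X$ with a quadratic form $q\colon F\to\mathcal O_X$, and let $b(x,y)=q(x+y)-q(x)-q(y)$ be its polar form. The form is \emph{nondegenerate} if $b$ induces an isomorphism $F\cong F^\vee$; we then call $(F,q)$ a \emph{quadratic bundle}. A subbundle is \emph{isotropic} if $q$ vanishes on it, and \emph{maximal isotropic} if it is isotropic of rank $n$. A maximal isotropic subbundle $\Lambda$ is contained in $\Lambda^\perp$, which also has rank $n$, so $\Lambda=\Lambda^\perp$ and $b$ gives an exact sequence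
\begin{equation}\label{eq:sequence}
0\to\Lambda\to F\to\Lambda^\vee\to0 .
\end{equation}
In Chow homology $c_n(\Lambda^\vee)=(-1)^nc_n(\Lambda)$, so $c_{2n}(F)=(-1)^nc_n(\Lambda)^2$. Thus every maximal isotropic subbundle produces a square root of $(-1)^nc_{2n}(F)$. Chern classes are nilpotent, so an element can have many square roots, and it is a real question whether this root depends on $\Lambda$. A sign cannot be avoided: for $F=L\oplus L^\vee$ with the form $q(x,\xi)=\xi(x)$, both $L$ and $L^\vee$ are maximal isotropic, and $c_1(L^\vee)=-c_1(L)$. One guesses that the sign is the only ambiguity.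

The sign is governed by linear algebra. For maximal isotropic subspaces $A,B$ of a nondegenerate quadratic space of dimension $2n$ over a field, put
$$d(A,B)=n-\dim(A\cap B).$$
This number is unchanged by field extension. Over an algebraically closed field the maximal isotropic subspaces form two \emph{families}, the two connected components of the isotropic Grassmannian. We use two standard facts (\cite[Ch.~6]{GH}, \cite{Mu}).
\begin{itemize}
\item[(P1)] Over an algebraically closed field, $A$ and $B$ lie in the same family if and only if $d(A,B)$ is even.
\item[(P2)] For maximal isotropic subbundles $\Lambda_1,\Lambda_2\subset F$, the parity of $d(\Lambda_1(x),\Lambda_2(x))$ is a locally constant function of $x\in X$.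
\end{itemize}

An \emph{$SO(2n)$-bundle} is a quadratic bundle $(F,q)$ of rank $2n$ with an \emph{orientation}, that is, a trivialization $\det F\cong\mathcal O_X$ whose square is the isomorphism $(\det F)^{\otimes2}\cong\mathcal O_X$ induced by $q$. The orientation singles out one of the two families at every point of $X$, and $\Lambda$ is called \emph{positive} if each of its fibers lies in that family. We use only the consequence that two positive maximal isotropic subbundles lie in the same family at every point.

\subsection{The normalization $\sqrt h$}

Let $\mathcal H_*$ be an intersection theory for schemes in the sense of Kiem--Park. Such a theory is an oriented Borel--Moore homology theory in the sense of Levine--Morel \cite{LM}, so it has Chern class operators $c_i(V)\colon\mathcal H_*(X)\to\mathcal H_{*-i}(X)$. Put $R=\mathcal H_*(\operatorname{Spec}\mathbb C)$. In such a theory $c_1$ need not be additive, and $c_1(L^\vee)$ need not be $-c_1(L)$. There is a power series $g\in R[[u]]$ such that for every line bundle $L$ on a scheme $X$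
$$c_1(L^\vee)=g(c_1(L))\,c_1(L),\qquad g(0)=-1,\qquad g(c_1(L^\vee))=g(c_1(L))^{-1}.$$
The unit $-g$ measures the failure of the rule $c_1(L^\vee)=-c_1(L)$. Let $s_1,\dots,s_n$ be the elementary symmetric polynomials in $u_1,\dots,u_n$, and define $h\in R[[s_1,\dots,s_n]]$ by
$$h(s_1,\dots,s_n)=(-1)^n\prod_{i=1}^ng(u_i).$$
Then $h(0,\dots,0)=1$. When $2$ is invertible in $R$, let $\sqrt h$ be the unique power series with $\sqrt h^{\,2}=h$ and constant term $1$. For a vector bundle $V$ of rank $n$ write $h(V)$ and $\sqrt h(V)$ for the operators on $\mathcal H_*(X)$ obtained by substituting $c_i(V)$ for $s_i$.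

The series $h$ does for the top Chern class what $-g$ does for $c_1$. If $V$ has a filtration with line bundle quotients $L_i$, then $c_n(V^\vee)=\prod_ig(c_1(L_i))c_1(L_i)=(-1)^nh(V)c_n(V)$, and the splitting principle (F2) below extends this to all $V$. The sequence \eqref{eq:sequence} now gives
$$c_{2n}(F)=c_n(\Lambda)\,c_n(\Lambda^\vee)=(-1)^n\bigl(\sqrt h(\Lambda)c_n(\Lambda)\bigr)^2 .$$
So the square root of $(-1)^nc_{2n}(F)$ attached to $\Lambda$ is $\sqrt h(\Lambda)c_n(\Lambda)$, and this is the operator that one expects to be independent of $\Lambda$.

\medskip\noindent\textbf{Fulton's conjecture for $\mathcal H_*$.} \emph{Let $F$ be an $SO(2n)$-bundle over a scheme $X$. If $\Lambda_1$ and $\Lambda_2$ are positive maximal isotropic subbundles of $F$, then}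
$$\sqrt h(\Lambda_1)c_n(\Lambda_1)=\sqrt h(\Lambda_2)c_n(\Lambda_2)\colon\mathcal H_*(X)\to\mathcal H_{*-n}(X).$$

For Chow homology $A_*$ with $\mathbb Q$-coefficients, $\sqrt h(V)=1$ for every $V$, and the conjecture holds by Edidin--Graham. For the theory $K_0(X)[\beta,\beta^{-1}]=\bigoplus_{d\in\mathbb Z}K_0(X)\cdot\beta^d$ with $\mathbb Q$-coefficients, one has $c_1(L)\alpha=(1-[L^\vee])\cdot\alpha\cdot\beta$. Hence $c_1(L^\vee)\alpha=(1-[L])\cdot\alpha\cdot\beta=-[L]\cdot c_1(L)\alpha$, so $g(c_1(L))$ acts as $-[L]$ and $\sqrt h(V)=[\sqrt{\det V}]$ is the class of a square root of $\det V$. In this theory the conjecture holds by Anderson.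

\subsection{The main theorem}

Let $\Omega_*$ be Levine--Morel algebraic cobordism. With $\mathbb Q$-coefficients it is an intersection theory for schemes in the sense of Kiem--Park, and it satisfies the \emph{Kimura sequence}: for every proper surjective $p\colon Y\to X$ the sequence
\begin{equation}\label{eq:kimura}
\Omega_*(Y\times_XY)\xrightarrow{\,p_{1*}-p_{2*}\,}\Omega_*(Y)\xrightarrow{\,p_*\,}\Omega_*(X)\to0
\end{equation}
is exact. The question whether Fulton's conjecture holds for this theory comes from Kiem and Park \cite{KP}. The answer is yes, and it is convenient to prove a statement that includes the sign.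

\begin{theorem}\label{thm:main}
Let $X$ be a scheme, $(F,q)$ a quadratic bundle of rank $2n$ on $X$, and $\Lambda_1,\Lambda_2\subset F$ maximal isotropic subbundles such that $d(\Lambda_1(x),\Lambda_2(x))$ has the same parity $\varepsilon\in\{0,1\}$ at all points $x\in X$. Then, for $\Omega_*$ with $\mathbb Q$-coefficients,
$$\sqrt h(\Lambda_2)c_n(\Lambda_2)=(-1)^\varepsilon\sqrt h(\Lambda_1)c_n(\Lambda_1)\colon\Omega_*(X)\to\Omega_{*-n}(X).$$
If $F$ is an $SO(2n)$-bundle and $\Lambda_1,\Lambda_2$ are positive, then $\varepsilon=0$, so Fulton's conjecture holds for $\Omega_*$.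
\end{theorem}

By (P2) the parity hypothesis is automatic when $X$ is connected. It only excludes the possibility that the sign is different on different components.

Section~\ref{sec:chern} isolates the three formal properties of $\sqrt h(V)c_n(V)$ that the proof needs. Section~\ref{sec:small} treats the first cases by hand and locates the difficulty. Section~\ref{sec:linking} contains the geometric construction and Section~\ref{sec:descent} the proof of Theorem~\ref{thm:main}. Section~\ref{sec:general} removes the Kimura sequence and the rational coefficients (Theorem~\ref{thm:general}), and Section~\ref{sec:classification} determines which normalizations can replace $\sqrt h$ (Theorem~\ref{thm:classification}).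

\section{Chern operators and odd normalizations}\label{sec:chern}

An oriented Borel--Moore homology theory \cite[Def.~5.1.3]{LM} assigns to a scheme $X$ a graded group $\mathcal H_*(X)$, with push-forwards $p_*$ along projective morphisms, pull-backs $f^*$ along l.c.i.\ morphisms (among them smooth morphisms and regular embeddings), and external products $\alpha\times\beta\in\mathcal H_*(X\times Y)$. The external product makes $R=\mathcal H_*(\operatorname{Spec}\mathbb C)$ a commutative ring and each $\mathcal H_*(X)$ an $R$-module. For a smooth scheme $W$, the fundamental class $1_W$ is the pull-back of $1\in R$ along the structure morphism. For a line bundle $L$ with zero section $s$, the first Chern operator is $c_1(L)=s^*s_*$. We use the following standard facts \cite[Ch.~2, 4, 5]{LM}.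

\begin{itemize}
\item[(F1)] The operators $c_1(L)$ commute and are locally nilpotent: each $\alpha\in\mathcal H_*(X)$ is killed by a power of $c_1(L)$. Chern operators commute with projective push-forward, $p_*c_i(p^*V)=c_i(V)p_*$, and with pull-back, $f^*c_i(V)=c_i(f^*V)f^*$.
\item[(F2)] Pull-back along a projective bundle, hence along a full flag bundle $\mathrm{Fl}(V)\to X$, is injective on $\mathcal H_*$. If $V$ has a filtration with line bundle quotients $L_1,\dots,L_n$, then $c_i(V)=s_i(c_1(L_1),\dots,c_1(L_n))$. The map
$$R[u_1,u_2]/(u_1^{N+1},u_2^{N+1})\to\mathcal H_*(\mathbb P^N\times\mathbb P^N),$$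
which substitutes $c_1(\mathrm{pr}_i^*\mathcal O(1))$ for $u_i$ and applies the resulting operator to the fundamental class, is an isomorphism; likewise $R[u]/(u^{N+1})\cong\mathcal H_*(\mathbb P^N)$.
\item[(F3)] There is a formal group law $\mu(u,v)\in R[[u,v]]$ with $c_1(L\otimes M)=\mu(c_1(L),c_1(M))$. If $\chi\in R[[u]]$ is its formal inverse, defined by $\mu(u,\chi(u))=0$, then $c_1(L^\vee)=\chi(c_1(L))$ and $\chi(\chi(u))=u$.
\end{itemize}

The arguments of Sections~\ref{sec:chern}--\ref{sec:linking} use nothing about $\mathcal H_*$ beyond (F1)--(F3); this will matter in Section~\ref{sec:general}.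

Power series in the $c_i(V)$ are well defined. Indeed, let $\pi\colon\mathrm{Fl}(V)\to X$ be the flag bundle, with line bundle quotients $L_j$ of $\pi^*V$. Every monomial of large degree in the $c_1(L_j)$ kills $\pi^*\alpha$, hence so does every monomial of large degree in the $c_i(\pi^*V)$, and since $\pi^*$ is injective the same monomial in the $c_i(V)$ kills $\alpha$.

The series $g$ is determined by $\chi$. Applying $c_1(L^\vee)=g(c_1(L))c_1(L)$ with $L=\mathcal O(1)$ to $1_{\mathbb P^N}$ gives $\chi(u)\equiv u\,g(u)$ modulo $u^{N+1}$ for all $N$, so $\chi(u)=u\,g(u)$. Then $u=\chi(\chi(u))=u\,g(u)\,g(\chi(u))$, and since $u$ is not a zero divisor,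
\begin{equation}\label{eq:ginv}
g(\chi(u))\,g(u)=1\quad\text{in }R[[u]].
\end{equation}

The series $\sqrt h$ is defined through all of $s_1,\dots,s_n$ at once. It is easier to handle once it is written as a product over Chern roots, so we introduce such products in general. A \emph{normalization} is a series $\varphi\in R[[u]]$ with $\varphi(0)=1$. Write $\prod_{i=1}^n\varphi(u_i)=H_\varphi(s_1,\dots,s_n)$, and for $V$ of rank $n$ put
$$\varphi(V)=H_\varphi(c_1(V),\dots,c_n(V)),\qquad e_\varphi(V)=\varphi(V)\,c_n(V).$$
For $V=0$ both operators are the identity. We call $\varphi$ \emph{odd} if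
\begin{equation}\label{eq:odd}
\varphi(\chi(u))\,\chi(u)=-\varphi(u)\,u\quad\text{in }R[[u]].\tag{$*$}
\end{equation}
This says that the corrected first Chern class $\varphi(u)u$ changes sign under $u\mapsto\chi(u)$, as $c_1$ does in Chow theory.

\begin{lemma}\label{lem:r}
Suppose $\tfrac12\in R$, and let $r\in R[[u]]$ be the square root of $-g$ with $r(0)=1$. Then $r$ is odd, and $\sqrt h(V)c_n(V)=e_r(V)$ for every vector bundle $V$ of rank $n$.
\end{lemma}

\begin{proof}
The series $r$ exists because the binomial series $(1+t)^{1/2}$ has coefficients in $\mathbb Z[\tfrac12]$ and $t=-g-1$ has no constant term. Square roots with constant term $1$ are unique in any power series ring over $R$: if $a^2=a'^2$ and both constant terms are $1$, then $(a-a')(a+a')=0$, and $a+a'$ is a unit because its constant term is $2$.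

The series $\prod_ir(u_i)$ has square $(-1)^n\prod_ig(u_i)=h$ and constant term $1$. Hence $H_r=\sqrt h$, which gives the second claim. By \eqref{eq:ginv},
$$r(\chi(u))^2=-g(\chi(u))=-g(u)^{-1}=\bigl(r(u)^{-1}\bigr)^2,$$
so $r(\chi(u))=r(u)^{-1}$ by uniqueness. Therefore
$$r(\chi(u))\chi(u)=r(u)^{-1}g(u)\,u=-r(u)^{-1}r(u)^2u=-r(u)\,u.\qedhere$$
\end{proof}

\begin{example}\label{ex:chowk}
For Chow groups $\chi(u)=-u$, so \eqref{eq:odd} says $\varphi(-u)=\varphi(u)$. In particular $\varphi=1$ is odd, and this needs no division by $2$. For $K_0[\beta,\beta^{-1}]$ with $\mathbb Q$-coefficients and $u=c_1(L)$ we have $[L^\vee]=1-\beta^{-1}u$, so $g(u)=-(1-\beta^{-1}u)^{-1}$ and $r(u)=(1-\beta^{-1}u)^{-1/2}$. Writing $[L]^{1/2}$ for $r(c_1(L))$, we find $e_r(L)=\beta\bigl([L]^{1/2}-[L]^{-1/2}\bigr)$, which changes sign when $L$ is replaced by $L^\vee$.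
\end{example}

\begin{lemma}\label{lem:formal}
Let $\varphi$ be a normalization.
\begin{itemize}
\item[(a)] For an exact sequence $0\to V'\to V\to V''\to0$ of vector bundles, $e_\varphi(V)=e_\varphi(V')e_\varphi(V'')$.
\item[(b)] If $\varphi$ is odd, then $e_\varphi(L^\vee)=-e_\varphi(L)$ for every line bundle $L$, and $e_\varphi(V^\vee)=(-1)^ne_\varphi(V)$ for every vector bundle $V$ of rank $n$.
\item[(c)] If $p$ is projective, then $p_*\,e_\varphi(p^*V)=e_\varphi(V)\,p_*$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Pull-back to $\mathrm{Fl}(V')\times_X\mathrm{Fl}(V'')$ is injective by (F2) and commutes with Chern operators by (F1). So we may assume that $V'$ and $V''$ have filtrations with line bundle quotients $L_1,\dots,L_{n'}$ and $L_{n'+1},\dots,L_n$. Then $V$ has a filtration with quotients $L_1,\dots,L_n$. By (F2) and the definition of $H_\varphi$,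
$$e_\varphi(V)=\prod_{i=1}^n\varphi(c_1(L_i))\,c_1(L_i),$$
and $e_\varphi(V')$, $e_\varphi(V'')$ are the partial products over $i\le n'$ and $i>n'$.

(b) Since $c_1(L^\vee)=\chi(c_1(L))$, the first claim is \eqref{eq:odd} evaluated at $u=c_1(L)$. For the second, pull back to $\mathrm{Fl}(V)$, where $V^\vee$ has a filtration with quotients $L_i^\vee$, and apply (a) and the first claim.

(c) This follows from (F1), because $p_*$ is $R$-linear and only finitely many terms of $H_\varphi$ act nontrivially on a given class and on its push-forward.
\end{proof}

\section{Constant intersection, and a jump in rank four}\label{sec:small}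

In this section $\varphi$ is an odd normalization for a theory $\mathcal H_*$.

\subsection{Constant intersection}

Suppose that there is a subbundle $D\subset F$ of rank $n-k$, contained in $\Lambda_1$ and in $\Lambda_2$, with $D(x)=\Lambda_1(x)\cap\Lambda_2(x)$ for all $x$. The form $b$ induces a pairing between $\Lambda_1/D$ and $\Lambda_2/D$, both of rank $k$. It is perfect: a vector of $\Lambda_1(x)$ orthogonal to $\Lambda_2(x)$ lies in $\Lambda_2(x)^\perp=\Lambda_2(x)$, hence in $D(x)$. So $\Lambda_2/D\cong(\Lambda_1/D)^\vee$, and Lemma~\ref{lem:formal} gives
$$e_\varphi(\Lambda_2)=e_\varphi(D)\,e_\varphi\bigl((\Lambda_1/D)^\vee\bigr)=(-1)^ke_\varphi(D)\,e_\varphi(\Lambda_1/D)=(-1)^ke_\varphi(\Lambda_1).$$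
Here $k=d(\Lambda_1(x),\Lambda_2(x))$, so this is the formula of Theorem~\ref{thm:main}. It explains the sign $(-1)^\varepsilon$. The difficulty of the general case is that only the parity of $d(\Lambda_1(x),\Lambda_2(x))$ is constant. The number itself can jump, and then the intersections of the fibers do not form a bundle.

\subsection{A jump in rank four}\label{sub:four}

Let $U,V$ be vector bundles of rank $2$ on $X$ with $\det U\otimes\det V\cong\mathcal O_X$. On $F=U\otimes V=\mathcal Hom(U^\vee,V)$ the determinant is a quadratic form with values in $\det U\otimes\det V\cong\mathcal O_X$. In local bases it is $x_{11}x_{22}-x_{12}x_{21}$, so it is nondegenerate. For line subbundles $\lambda\subset U$ and $\tau\subset V$, the subbundles $\lambda\otimes V$ and $U\otimes\tau$ consist of maps of rank at most $1$ and are maximal isotropic; their fibers are lines of the two rulings of the quadric surface $q=0$ in $\mathbb P^3$.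

Take line subbundles $\lambda_1,\lambda_2\subset U$ and $\Lambda_i=\lambda_i\otimes V$. Then $d(\Lambda_1(x),\Lambda_2(x))$ is $0$ where $\lambda_1(x)=\lambda_2(x)$ and $2$ elsewhere. So $\varepsilon=0$, and the intersection jumps along the zero locus of $\lambda_1\to U/\lambda_2$. Two lines of one ruling are equal or disjoint, but a line of the other ruling meets each of them in exactly one point. We therefore compare $\Lambda_1$ and $\Lambda_2$ with a subbundle $M=U\otimes\tau$ of the other family. A line subbundle $\tau\subset V$ need not exist on $X$, so we pass to the bundle $\pi\colon\mathbb P(V)\to X$ of lines in $V$ and let $\tau\subset\pi^*V$ be the tautological line. On $\mathbb P(V)$ put $N_i=\lambda_i\otimes\tau$. There is a chain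
$$\Lambda_1\supset N_1\subset M\supset N_2\subset\Lambda_2 ,$$
and the quotients
$$\Lambda_i/N_i=\lambda_i\otimes(V/\tau),\qquad M/N_i=(U/\lambda_i)\otimes\tau$$
are dual line bundles, since their tensor product is $\det U\otimes\det V\cong\mathcal O$. By Lemma~\ref{lem:formal},
$$e_\varphi(\pi^*\Lambda_i)=e_\varphi(N_i)\,e_\varphi(\Lambda_i/N_i)=-e_\varphi(N_i)\,e_\varphi(M/N_i)=-e_\varphi(U\otimes\tau).$$
The right side does not involve $\lambda_i$. Since $\pi^*$ is injective and commutes with Chern operators, $e_\varphi(\Lambda_1)=e_\varphi(\Lambda_2)$ on $X$.

The general proof follows this pattern. One moves from $\Lambda_1$ to $\Lambda_2$ by steps that keep a subbundle of rank $n-1$ fixed, and the choices needed for the steps are made on an auxiliary scheme over $X$.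

\section{Chains of isotropic subbundles}\label{sec:linking}

\subsection{One step}

A step starts from a maximal isotropic $M$ and a subbundle $N\subset M$ of rank $n-1$. The next lemma shows that these data determine the next term of the chain, with no further choice. Part (a) holds over any scheme over $\mathbb C$; we shall also apply it over $\operatorname{Spec}K$ for a field $K\supset\mathbb C$.

\begin{lemma}\label{lem:exchange}
Let $(F,q)$ be a quadratic bundle of rank $2n$ with $n\ge1$, and let $N\subset M\subset F$ be subbundles with $M$ maximal isotropic and $N$ of rank $n-1$.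
\begin{itemize}
\item[(a)] There is a unique maximal isotropic subbundle $M'\subset F$ containing $N$ with $M'(x)\ne M(x)$ at every point $x$. Its formation commutes with base change.
\item[(b)] If $\varphi$ is odd, then $e_\varphi(M')=-e_\varphi(M)$.
\end{itemize}
\end{lemma}

We call $M'$ the \emph{partner} of $M$ along $N$. By uniqueness, $M$ is the partner of $M'$ along $N$.

\begin{proof}
(a) We reduce to rank $2$. The subbundle $N^\perp$ is the kernel of the surjection $F\cong F^\vee\to N^\vee$, so it has rank $n+1$, and it contains $N$. For local sections $x$ of $N^\perp$ and $y$ of $N$ we have $q(x+y)=q(x)+b(x,y)+q(y)=q(x)$. So $q$ descends to the rank $2$ bundle $P=N^\perp/N$, and the induced form is nondegenerate because $(N^\perp)^\perp=N$. An isotropic subbundle containing $N$ lies in $N^\perp$. Hence maximal isotropic subbundles of $F$ containing $N$ correspond to isotropic line subbundles of $P$. Let $L=M/N\subset P$. We must show that there is a unique isotropic line subbundle $L'\subset P$ with $L'(x)\ne L(x)$ for all $x$.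

Work locally, and let $e$ generate $L$. Since $e$ is nonzero in every fiber and $b$ is nondegenerate, $b(e,-)\colon P\to\mathcal O$ is surjective; choose $f$ with $b(e,f)=1$. As $b(e,e)=2q(e)=0$, the vectors $e,f$ are independent in every fiber and form a basis of $P$. Replace $f$ by $f-q(f)e$. This keeps $b(e,f)=1$ and makes $f$ isotropic, because $q(f-q(f)e)=q(f)-q(f)b(e,f)+q(f)^2q(e)=0$. A line subbundle that differs from $L$ at every point maps isomorphically onto $P/L$, so it is generated by $f+se$ for a unique function $s$. Since $q(f+se)=q(f)+s\,b(e,f)+s^2q(e)=s$, it is isotropic if and only if $s=0$. So $L'$ exists and is unique locally, and by uniqueness the local solutions glue. The pull-back of $M'$ along any morphism has the two properties that characterize the partner, which gives the last claim.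

(b) Locally $L$ and $L'$ are generated by $e$ and $f$ with $b(e,f)=1$, so $b$ gives an isomorphism $L'\cong L^\vee$. This is where nondegeneracy of $q$ enters the computation of classes. By Lemma~\ref{lem:formal},
$$e_\varphi(M')=e_\varphi(N)\,e_\varphi(L^\vee)=-e_\varphi(N)\,e_\varphi(L)=-e_\varphi(M).\qedhere$$
\end{proof}

\subsection{The space of chains}

We now parametrize all chains of a fixed length $m$ that start at $\Lambda_1$, and cut out those that end at $\Lambda_2$. The length has to be the same over all points of $X$, while the distance $d(\Lambda_1(x),\Lambda_2(x))$ varies. We shall see that one step can lower the distance by exactly $1$, and that two steps can be spent going to a partner and back. So $m$ should be at least as large as every distance that occurs, and of the same parity.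

\begin{proposition}\label{prop:linking}
Let $X,F,\Lambda_1,\Lambda_2,\varepsilon$ be as in Theorem~\ref{thm:main}. There is a projective morphism $p\colon Z\to X$ such that
\begin{itemize}
\item[(i)] $Z(K)\to X(K)$ is surjective for every field $K\supset\mathbb C$; in particular $p$ is surjective;
\item[(ii)] for every oriented Borel--Moore homology theory $\mathcal H_*$ and every odd normalization $\varphi$, one has $e_\varphi(p^*\Lambda_2)=(-1)^\varepsilon e_\varphi(p^*\Lambda_1)$ on $\mathcal H_*(Z)$.
\end{itemize}
\end{proposition}

\begin{proof}
If $n=0$, then $\varepsilon=0$ and $Z=X$ works. Let $n\ge1$, and let $m\in\{n-1,n\}$ be the integer with $m\equiv\varepsilon\pmod2$.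

\emph{Construction.} Put $T_0=X$ and $M_0=\Lambda_1$. Suppose that $T_{j-1}\to X$ and a maximal isotropic subbundle $M_{j-1}\subset F|_{T_{j-1}}$ are given. Let $T_j\to T_{j-1}$ be the projective bundle of rank $n-1$ subbundles of $M_{j-1}$, let $N_j\subset M_{j-1}|_{T_j}$ be the tautological one, and let $M_j\subset F|_{T_j}$ be the partner of $M_{j-1}|_{T_j}$ along $N_j$. On $T_m$ we obtain the chain
$$\Lambda_1=M_0\supset N_1\subset M_1\supset N_2\subset\cdots\supset N_m\subset M_m .$$
Let $Z\subset T_m$ be the closed subscheme where the map $M_m\to F/\Lambda_2$ vanishes. Then $p\colon Z\to X$ is projective. On $Z$ we have an inclusion $M_m\subset\Lambda_2$ of bundles of rank $n$. It is injective on fibers because $M_m\to F$ is, so it is an isomorphism: $M_m=\Lambda_2$ on $Z$.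

\emph{Proof of} (ii). Restrict the chain to $Z$. By Lemma~\ref{lem:exchange}(a), $M_j|_Z$ is still the partner of $M_{j-1}|_Z$ along $N_j|_Z$. Applying Lemma~\ref{lem:exchange}(b) $m$ times gives
$$e_\varphi(p^*\Lambda_2)=e_\varphi(M_m|_Z)=(-1)^me_\varphi(M_0|_Z)=(-1)^\varepsilon e_\varphi(p^*\Lambda_1).$$

\emph{Proof of} (i). Let $x\in X(K)$, and let $A,B$ be the fibers of $\Lambda_1,\Lambda_2$ in the $K$-vector space $F(x)$. Since partners commute with base change, a $K$-point of $T_m$ over $x$ is a sequence of $K$-subspaces $N_1,\dots,N_m$, where $M_0=A$, $N_j$ is a hyperplane in $M_{j-1}$, and $M_j$ is the partner of $M_{j-1}$ along $N_j$. The point lies in $Z$ if and only if $M_m=B$.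

We claim that every maximal isotropic $M\ne B$ has a partner $M'$ with $d(M',B)=d(M,B)-1$. Choose $v\in B\setminus M$. As $v\notin M=M^\perp$, the subspace $N=M\cap v^\perp$ is a hyperplane in $M$. It contains $M\cap B$, because $b$ vanishes on $B\times B$. Put $M'=N+Kv$. It has dimension $n$, it is isotropic since $q(y+tv)=q(y)+t\,b(y,v)+t^2q(v)=0$ for $y\in N$ and $t\in K$, and it differs from $M$. So $M'$ is the partner of $M$ along $N$. On the one hand $M'\cap B\supseteq(M\cap B)\oplus Kv$. On the other hand $N\cap B$ is the kernel of $M'\cap B\to M'/N$, so $\dim(M'\cap B)\le\dim(N\cap B)+1\le\dim(M\cap B)+1$. Hence $\dim(M'\cap B)=\dim(M\cap B)+1$, which is the claim.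

Starting from $A$, we thus reach $B$ after exactly $k=d(A,B)$ steps. Since $d$ is unchanged by field extension, $k$ is the distance at the point of $X$ underlying $x$, so $k\equiv\varepsilon\equiv m\pmod2$. This is the only use of the parity hypothesis. As $k\le n$ and $m\ge n-1$, the congruence forces $k\le m$, and $m-k$ is even. Fix a hyperplane $N_B\subset B$, and let $B'$ be the partner of $B$ along $N_B$. Taking $N_j=N_B$ for the remaining $m-k$ steps produces $B,B',B,\dots$ and ends at $B$. This gives a $K$-point of $Z$ over $x$. Surjectivity of $p$ follows by taking for $K$ the residue fields of the points of $X$.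
\end{proof}

\begin{remark}\label{rem:fibers}
In the example of Section~\ref{sub:four} the auxiliary scheme was a projective bundle, and we concluded by injectivity of pull-back. This is not available in general, because the fibers of $p$ can have different dimensions. Let $n=3$ and $\varepsilon=0$, so $m=2$, and a point of $Z$ is a chain $A\supset N_1\subset M_1\supset N_2\subset B$ with $M_1\neq A,B$. If $A=B$, then $N_1$ is arbitrary and $N_2=M_1\cap B=N_1$, so the fiber has the points of $\mathbb P^2$. If $\dim(A\cap B)=1$, then $2\le\dim(M_1\cap B)\le\dim(N_1\cap B)+1\le2$. This forces $N_1\supset A\cap B$ and $N_2=M_1\cap B$, so the fiber has dimension at most $1$. We therefore descend from $Z$ to $X$ by push-forward.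
\end{remark}

\section{Descent by the Kimura sequence}\label{sec:descent}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Take $\mathcal H_*=\Omega_*$ with $\mathbb Q$-coefficients. Then $\tfrac12\in R$, so the odd normalization $r$ of Lemma~\ref{lem:r} is defined. Let $p\colon Z\to X$ be as in Proposition~\ref{prop:linking}, and let $\alpha\in\Omega_*(X)$. Since $p$ is proper and surjective, the Kimura sequence \eqref{eq:kimura} gives $\gamma\in\Omega_*(Z)$ with $\alpha=p_*\gamma$. By Lemma~\ref{lem:formal}(c) and Proposition~\ref{prop:linking}(ii),
$$e_r(\Lambda_2)\alpha=p_*e_r(p^*\Lambda_2)\gamma=(-1)^\varepsilon p_*e_r(p^*\Lambda_1)\gamma=(-1)^\varepsilon e_r(\Lambda_1)\alpha .$$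
By Lemma~\ref{lem:r}, $e_r(\Lambda_i)=\sqrt h(\Lambda_i)c_n(\Lambda_i)$, so this is the first claim. If $\Lambda_1$ and $\Lambda_2$ are positive, their fibers lie in the same family at every point, and $\varepsilon=0$ by (P1).
\end{proof}

\begin{remark}\label{rem:surj}
Only the surjectivity of $p_*$ in \eqref{eq:kimura} was used. The proof applies without change to any intersection theory with $\tfrac12\in R$ for which $p_*$ is surjective for the morphisms $p$ of Proposition~\ref{prop:linking}.
\end{remark}

\section{Arbitrary oriented theories}\label{sec:general}

From now on schemes are quasi-projective over $\mathbb C$, $\mathcal H_*$ is an arbitrary oriented Borel--Moore homology theory in the sense of \cite[Def.~5.1.3]{LM}, with coefficient ring $R$, and no coefficients are inverted unless this is stated. In particular $\Omega_*$ now denotes integral algebraic cobordism. Its coefficient ring is the Lazard ring $\mathbb L$, and its formal group law is the universal one \cite{LM}: ring homomorphisms from $\mathbb L$ to a commutative ring $S$ correspond to formal group laws over $S$.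

\begin{theorem}\label{thm:general}
Let $\varphi\in R[[u]]$ satisfy $\varphi(0)=1$ and \eqref{eq:odd}. Then for all $X,F,\Lambda_1,\Lambda_2,\varepsilon$ as in Theorem~\ref{thm:main}, with $X$ quasi-projective,
$$e_\varphi(\Lambda_2)=(-1)^\varepsilon e_\varphi(\Lambda_1)\quad\text{on }\mathcal H_*(X).$$
In particular:
\begin{itemize}
\item[(a)] if $\tfrac12\in R$, then Fulton's conjecture holds for $\mathcal H_*$; for example, it holds for $\Omega_*\otimes\mathbb Z[\tfrac12]$;
\item[(b)] for Chow groups with $\mathbb Z$-coefficients, $c_n(\Lambda_2)=(-1)^\varepsilon c_n(\Lambda_1)$ on $A_*(X)$.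
\end{itemize}
\end{theorem}

No Kimura sequence is assumed here, so the surjectivity of $p_*$ has to be replaced. Surjectivity of $p$ alone does not give it with integer coefficients: the map $t\mapsto t^2$ of $\mathbb P^1$ acts on $A_1(\mathbb P^1)=\mathbb Z$ as multiplication by $2$. But the morphism of Proposition~\ref{prop:linking} is surjective on points over every field, so it has sections generically, and in a theory with a localization sequence this suffices. Localization is not among the properties we have listed for $\mathcal H_*$, but $\Omega_*$ has it. So we first work in the theory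
$$\Omega^R_*=\Omega_*\otimes_{\mathbb L}R,$$
where $\mathbb L\to R$ classifies the formal group law $\mu$ of $\mathcal H_*$. All operations of $\Omega_*$ are extended $R$-linearly. This theory has the localization property of $\Omega_*$ and the coefficient ring and formal group law of $\mathcal H_*$, so that $\varphi$ is an odd normalization for it.

\begin{lemma}\label{lem:surj}
If $p\colon Z\to X$ is projective and $Z(K)\to X(K)$ is surjective for all fields $K\supset\mathbb C$, then $p_*\colon\Omega^R_*(Z)\to\Omega^R_*(X)$ is surjective.
\end{lemma}

\begin{proof}
For a closed subscheme $i\colon Y'\to Y$ with open complement $j\colon U\to Y$, the localization sequence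
$$\Omega_*(Y')\xrightarrow{\,i_*\,}\Omega_*(Y)\xrightarrow{\,j^*\,}\Omega_*(U)\to0$$
is exact \cite[Thm.~3.2.7]{LM}. Tensor product is right exact, so the sequence remains exact for $\Omega^R_*$.

For $Y\to X$ write $p_Y\colon Z_Y\to Y$ for the base change of $p$. It is projective and surjective on $K$-points for all $K$. We prove by noetherian induction that $p_{Y*}$ is surjective for every reduced closed subscheme $Y\subset X$. This suffices: localization with $U=\emptyset$ shows that $\Omega^R_*(X_{\mathrm{red}})\to\Omega^R_*(X)$ is surjective, and the composite $Z_{X_{\mathrm{red}}}\to X_{\mathrm{red}}\to X$ factors through $p$.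

For $Y=\emptyset$ there is nothing to prove. Let $Y$ be nonempty, and let $\xi$ be the generic point of an irreducible component of $Y$. The hypothesis for the residue field $K=\kappa(\xi)$ gives a $\kappa(\xi)$-point of $Z_Y$ over $\xi$. Since $Y$ is reduced, $\mathcal O_{Y,\xi}=\kappa(\xi)$, and since $p_Y$ is of finite type, this point extends to a section $s\colon U\to Z_U$ of $p_U$ over an open neighborhood $j\colon U\to Y$ of $\xi$. A section of a separated morphism is a closed immersion, so $s_*$ is defined, and $p_{U*}s_*=\mathrm{id}$. Hence $p_{U*}$ is surjective.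

Let $\alpha\in\Omega^R_*(Y)$. Write $j^*\alpha=p_{U*}\gamma_U$, and lift $\gamma_U$ to $\gamma\in\Omega^R_*(Z_Y)$ by localization for the open subscheme $Z_U\subset Z_Y$. Push-forward commutes with restriction to open subschemes, so $j^*p_{Y*}\gamma=p_{U*}\gamma_U$ and $j^*(\alpha-p_{Y*}\gamma)=0$. Thus $\alpha-p_{Y*}\gamma=i_*\alpha'$, where $i\colon Y'\to Y$ is the reduced complement of $U$. As $Y'\ne Y$, induction gives $\alpha'=p_{Y'*}\gamma'$. If $i'\colon Z_{Y'}\to Z_Y$ is the inclusion, then $\alpha=p_{Y*}(\gamma+i'_*\gamma')$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:general}]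
We prove the statement for $\Omega^R_*$, transport it to fundamental classes of smooth schemes in $\mathcal H_*$, and then reach all classes through a smooth scheme that carries universal data.

\emph{Step 1: the theory $\Omega^R_*$.} The facts (F1)--(F3) hold for $\Omega^R_*$. The identities between operators extend $R$-linearly, and local nilpotence holds because each class is a finite sum of elements $\alpha\otimes a$. For a projective bundle $\pi\colon\mathbb P(V)\to X$ with $V$ of rank $k$, the projective bundle formula says that $(\alpha_0,\dots,\alpha_{k-1})\mapsto\sum_ic_1(\mathcal O(1))^i\pi^*\alpha_i$ is an isomorphism from $\Omega_*(X)^{\oplus k}$ to $\Omega_*(\mathbb P(V))$. It remains an isomorphism after $\otimes_{\mathbb L}R$, so $\pi^*$ remains injective; the description of $\mathbb P^N\times\mathbb P^N$ and $\mathbb P^N$ is preserved for the same reason. The formal group law of $\Omega^R_*$ is the image of the universal one, which is $\mu$. So Lemma~\ref{lem:formal} and Proposition~\ref{prop:linking}(ii) hold for $\Omega^R_*$ and $\varphi$. By Proposition~\ref{prop:linking}(i) and Lemma~\ref{lem:surj}, $p_*$ is surjective,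 and the computation of Section~\ref{sec:descent}, with $\varphi$ in place of $r$, proves the theorem for $\Omega^R_*$.

\emph{Step 2: fundamental classes in $\mathcal H_*$.} By the universality of $\Omega_*$ \cite[Thm.~7.1.3]{LM} there is a natural transformation $\theta\colon\Omega_*\to\mathcal H_*$ compatible with push-forwards, l.c.i.\ pull-backs and external products. It sends $1_W$ to $1_W$, and it commutes with $c_1(L)=s^*s_*$. It also commutes with $c_i(V)$: for the flag bundle $\pi$ of $V$, with quotients $L_j$,
$$\pi^*\theta\,c_i(V)=\theta\,s_i(c_1(L_1),\dots)\,\pi^*=s_i(c_1(L_1),\dots)\,\theta\,\pi^*=\pi^*c_i(V)\,\theta,$$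
and $\pi^*$ is injective on $\mathcal H_*$. The ring homomorphism $\theta\colon\mathbb L\to R$ on coefficients is the one that classifies $\mu$. To see this, apply $\theta$ to (F3) for $\mathrm{pr}_1^*\mathcal O(1)$ and $\mathrm{pr}_2^*\mathcal O(1)$, evaluated on $1_{\mathbb P^N\times\mathbb P^N}$: by (F2) the image of the universal law agrees with $\mu$ modulo $(u_1^{N+1},u_2^{N+1})$ for all $N$. Hence $\theta$ extends to an $R$-linear transformation $\theta\colon\Omega^R_*\to\mathcal H_*$ commuting with the operators $e_\varphi(V)$. If $W$ is smooth and carries data as in Theorem~\ref{thm:main}, we apply $\theta$ to the equality of Step 1 evaluated on $1_W$ and obtain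
\begin{equation}\label{eq:smooth}
e_\varphi(\Lambda_2)1_W=(-1)^\varepsilon e_\varphi(\Lambda_1)1_W\quad\text{in }\mathcal H_*(W).
\end{equation}
We do not know that $\theta$ is surjective, so this argument does not reach all classes. The remaining steps show that the operator $e_\varphi(\Lambda_i)$ on $\mathcal H_*(X)$ is a kind of cap product with a class as in \eqref{eq:smooth}.

\emph{Step 3: a smooth scheme with universal data.} Since $X$ is quasi-projective, Jouanolou's trick provides a torsor $a\colon X'\to X$ under a vector bundle with $X'$ affine. The extended homotopy axiom of \cite[Def.~5.1.3]{LM} says that $a^*\colon\mathcal H_*(X)\to\mathcal H_*(X')$ is an isomorphism for such a torsor. It commutes with Chern operators, and the pulled-back data on $X'$ satisfy the parity hypothesis. So we may assume that $X$ is affine.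

Then $F$ is a quotient of some $\mathcal O_X^N$, that is, the pull-back of the universal quotient $Q$ of rank $2n$ under a morphism from $X$ to a Grassmannian $\mathrm{Gr}$. Let $S$ be the open subscheme of nondegenerate forms in the total space of $\operatorname{Sym}^2Q^\vee$ over $\mathrm{Gr}$. It is smooth and quasi-projective, and $Q|_S$ carries a tautological nondegenerate form $q^S$ with polar form $b^S$. Let $I\to S$ be the scheme of maximal isotropic subbundles of $Q|_S$. It is the zero scheme of the section $q^S|_\Lambda$ of $\operatorname{Sym}^2\Lambda^\vee$ on the Grassmann bundle of rank $n$ subbundles $\Lambda\subset Q|_S$, so it is projective over $S$. It is also smooth over $S$. At a point of $I$, the relative tangent space of the Grassmann bundle is $\operatorname{Hom}(\Lambda,Q/\Lambda)\cong\operatorname{Hom}(\Lambda,\Lambda^\vee)$ by \eqref{eq:sequence}, and the derivative of the section sends $\phi$ to the quadratic form $y\mapsto b^S(y,\phi(y))$. This is the surjection $\Lambda^\vee\otimes\Lambda^\vee\to\operatorname{Sym}^2\Lambda^\vee$, so the Jacobian criterion applies.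

Thus $I\times_SI$ is smooth and quasi-projective, with two tautological maximal isotropic subbundles. Let $W\subset I\times_SI$ be the locus where their distance $d$ has parity $\varepsilon$; it is open and closed by (P2). Let $\Lambda_1^W,\Lambda_2^W\subset Q|_W$ be the tautological subbundles. The quotient $\mathcal O_X^N\to F$, the form $q$ and the pair $\Lambda_1,\Lambda_2$ define a morphism $X\to I\times_SI$, whose image lies in $W$ by the parity hypothesis. So there is a morphism $f\colon X\to W$ with $f^*\Lambda_i^W=\Lambda_i$, and \eqref{eq:smooth} holds for $\Lambda_1^W,\Lambda_2^W$.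

\emph{Step 4: restriction to the graph.} The morphism $f$ need not be l.c.i., so $f^*$ need not be defined. Its graph $\Gamma\colon X\to X\times W$, however, is a section of the smooth projection $\mathrm{pr}_1$, hence a regular embedding, and $\Gamma^*$ is defined. Let $V$ be a vector bundle on $W$, $\alpha\in\mathcal H_*(X)$ and $\gamma\in\mathcal H_*(W)$. Push-forwards and pull-backs are compatible with external products, so $\alpha\times c_1(L)\gamma=c_1(\mathrm{pr}_2^*L)(\alpha\times\gamma)$ for a line bundle $L$, by $c_1(L)=s^*s_*$. The same formula for $c_i(V)$ follows after the injective pull-back along $X\times\mathrm{Fl}(V)\to X\times W$, which is the flag bundle of $\mathrm{pr}_2^*V$. Hence $\alpha\times e_\varphi(V)\gamma=e_\varphi(\mathrm{pr}_2^*V)(\alpha\times\gamma)$. Moreover $\alpha\times1_W=\mathrm{pr}_1^*\alpha$, because $\mathrm{pr}_1$ is the product of $\mathrm{id}_X$ with the structure morphism of $W$. By (F1), $\mathrm{pr}_2\circ\Gamma=f$, and the functoriality $\Gamma^*\mathrm{pr}_1^*=(\mathrm{pr}_1\circ\Gamma)^*=\mathrm{id}$ of l.c.i.\ pull-backs,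
$$\Gamma^*\bigl(\alpha\times e_\varphi(V)1_W\bigr)=\Gamma^*e_\varphi(\mathrm{pr}_2^*V)\,\mathrm{pr}_1^*\alpha=e_\varphi(f^*V)\,\Gamma^*\mathrm{pr}_1^*\alpha=e_\varphi(f^*V)\,\alpha .$$
Taking $V=\Lambda_1^W$ and $V=\Lambda_2^W$ and using \eqref{eq:smooth} gives $e_\varphi(\Lambda_2)\alpha=(-1)^\varepsilon e_\varphi(\Lambda_1)\alpha$.

\emph{The special cases.} For (a) take $\varphi=r$ and use Lemma~\ref{lem:r} and (P1). For (b) take $\varphi=1$, which is odd by Example~\ref{ex:chowk}.
\end{proof}

\section{Which normalizations work}\label{sec:classification}

Theorem~\ref{thm:general} shows that oddness of $\varphi$ is sufficient for $e_\varphi(\Lambda)$ to depend only on the family of $\Lambda$. It is also necessary. This determines how canonical $\sqrt h$ is, and whether the division by $2$ in its definition can be avoided by another choice.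

\begin{theorem}\label{thm:classification}
Let $\varphi\in R[[u]]$ with $\varphi(0)=1$. The following are equivalent.
\begin{itemize}
\item[(1)] $e_\varphi(\Lambda_1)=e_\varphi(\Lambda_2)$ on $\mathcal H_*(X)$ for all $n$, all quasi-projective $X$, all quadratic bundles $F$ of rank $2n$ on $X$, and all maximal isotropic $\Lambda_1,\Lambda_2\subset F$ in the same family at every point.
\item[(2)] The same for $n=2$ and $X=\mathbb P^N\times\mathbb P^N$, $N\ge1$.
\item[(3)] $\varphi$ satisfies \eqref{eq:odd}.
\end{itemize}
If $\tfrac12\in R$, these conditions are equivalent to: $\varphi=r\cdot\psi$ with $\psi(0)=1$ and $\psi(\chi(u))=\psi(u)$. So $\sqrt h$ is the unique multiplicative normalization up to factors that are even under $L\mapsto L^\vee$. For integral $\Omega_*$, where $R=\mathbb L$, no such $\varphi$ exists, so inverting $2$ is necessary.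
\end{theorem}

Condition \eqref{eq:odd} compares $L$ with $L^\vee$, which lie in opposite families of $L\oplus L^\vee$, while (1) only speaks of subbundles in the same family. The remedy is to dualize two independent line bundles at once; this is why (2) takes $n=2$ and a product of two projective spaces.

\begin{proof}
(3)$\Rightarrow$(1) is Theorem~\ref{thm:general} with $\varepsilon=0$, by (P1), and (2) is a special case of (1).

(2)$\Rightarrow$(3). On $X=\mathbb P^N\times\mathbb P^N$ let $L_i=\mathrm{pr}_i^*\mathcal O(1)$, $\Lambda_1=L_1\oplus L_2$, $\Lambda_2=\Lambda_1^\vee$, and $F=\Lambda_1\oplus\Lambda_2$ with the form $q(x,\xi)=\xi(x)$. The fibers of $\Lambda_1$ and $\Lambda_2$ meet in $0$, so their distance is $2$ and they lie in the same family at every point by (P1). Put $\rho(u)=\varphi(\chi(u))g(u)$, so that $\varphi(\chi(u))\chi(u)=\rho(u)u$ and $e_\varphi(L^\vee)=\rho(c_1(L))c_1(L)$. Apply (2) to the fundamental class. By Lemma~\ref{lem:formal}(a) and (F2),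
$$\varphi(u_1)u_1\,\varphi(u_2)u_2\equiv\rho(u_1)u_1\,\rho(u_2)u_2\pmod{(u_1^{N+1},u_2^{N+1})} .$$
This holds for all $N$, so the two sides are equal in $R[[u_1,u_2]]$. Cancel $u_1u_2$, which is not a zero divisor, and put $u_2=0$. Since $\varphi(0)=1$ and $\rho(0)=g(0)=-1$, we get $\varphi(u_1)=-\rho(u_1)$. Multiplying by $u_1$ gives \eqref{eq:odd}.

For the last two claims, cancel $u$ in \eqref{eq:odd} to put it in the equivalent form
\begin{equation}\label{eq:reduced}
\varphi(\chi(u))\,g(u)=-\varphi(u).
\end{equation}
Suppose $\tfrac12\in R$. The series $r$ is a unit and satisfies \eqref{eq:reduced} by Lemma~\ref{lem:r}. Write $\varphi=r\psi$, so that $\psi(0)=1$. Then the left side of \eqref{eq:reduced} is $-r(u)\psi(\chi(u))$ and the right side is $-r(u)\psi(u)$. So \eqref{eq:reduced} for $\varphi$ is equivalent to $\psi(\chi(u))=\psi(u)$.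

Finally, write $\mu(u,v)=u+v+a_{11}uv+\cdots$. Substituting $\chi(u)=-u+\kappa u^2+\cdots$ into $\mu(u,\chi(u))=0$ gives $\kappa-a_{11}=0$ in degree $2$. Hence $g(u)=-1+a_{11}u+\cdots$. With $\varphi=1+cu+\cdots$ we have
$$\varphi(\chi(u))g(u)=(1-cu+\cdots)(-1+a_{11}u+\cdots)=-1+(a_{11}+c)u+\cdots,$$
so the coefficient of $u$ in \eqref{eq:reduced} gives $a_{11}+c=-c$, that is, $a_{11}=-2c$. An odd normalization can therefore exist only if $a_{11}\in2R$. For $R=\mathbb L$ this fails: the formal group law $u+v+uv=(1+u)(1+v)-1$ over $\mathbb Z$ is classified by a ring homomorphism $\mathbb L\to\mathbb Z$ that sends $a_{11}$ to $1$, so $a_{11}\notin2\mathbb L$. Hence no $\varphi\in\mathbb L[[u]]$ with $\varphi(0)=1$ satisfies (3), nor, by the equivalence, (1) or (2).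
\end{proof}

\begin{thebibliography}{9}

\bibitem{GH} Griffiths and Harris, \emph{Principles of Algebraic Geometry}.

\bibitem{KP} Young-Hoon Kiem and Hyeonjun Park, \emph{Localizing virtual cycles for Donaldson-Thomas invariants of Calabi-Yau 4-folds}, arXiv:2012.13167 (2020).

\bibitem{LM} Levine and Morel, \emph{Algebraic Cobordism}, Springer, 2007.

\bibitem{Mu} Mumford, \emph{Theta characteristics of an algebraic curve}.

\end{thebibliography}
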